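\title{Weak nilpotence of nonassociative algebras and cherries of planar trees}

\begin{abstract}
For a bilinear product that is not assumed associative, let $w_n$ be the sum of all bracketings of $a_1a_2\cdots a_n$. We prove a conjecture of Dotsenko: for $n\ge 3$, in characteristic zero, the identities $w_n=\dots=w_{2n-3}=0$ imply $w_{2n-2}=0$, and hence $w_d=0$ for all $d\ge n$. More precisely, $(n-1)\,w_{2n-2}=0$ holds with no assumption on the coefficients. The proof sorts bracketings, viewed as planar binary trees, by their number of cherries. It extends to $r$-ary products. Examples show that the torsion condition cannot be dropped, and that for $n=3,4$ the last identity in the hypothesis cannot be omitted.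
\end{abstract}

\section{Introduction}

Let $A$ be a vector space with a bilinear product $(a,b)\mapsto ab$, assumed neither associative nor commutative. For $m\ge1$ let $w_m(a_1,\dots,a_m)$ be the sum of all ways to bracket the word $a_1a_2\cdots a_m$, the letters being kept in their order. Thus $w_2(a,b)=ab$ and $w_3(a,b,c)=(ab)c+a(bc)$. Sorting the bracketings by the position of the outermost product gives the recursion
\begin{equation}\label{eq:rec}
w_1(a_1)=a_1,\qquad w_m(a_1,\dots,a_m)=\sum_{i=1}^{m-1}w_i(a_1,\dots,a_i)\,w_{m-i}(a_{i+1},\dots,a_m).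
\end{equation}
The identity $w_m=0$ \emph{holds} in $A$ if $w_m$ vanishes on all arguments from $A$, and $A$ is \emph{weakly nilpotent of index $n$} if $w_d=0$ holds for all $d\ge n$. These definitions make sense for any abelian group with a biadditive product, and we use them in this generality.

If the product is associative, then $w_m$ is $a_1\cdots a_m$ times the number of bracketings, so in characteristic zero $w_n=0$ says that all products of $n$ elements vanish, and all longer products vanish with them. Without associativity, $w_n=0$ is a single relation among many monomials, and it need not propagate to the next degree: $w_4=0$ does not imply $w_5=0$ (Proposition~\ref{prop:range}). How many of the identities $w_n=0,\ w_{n+1}=0,\dots$ must be imposed before the rest follow? The recursion gives a first bound.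

\begin{lemma}\label{lem:easy}
If $w_n=w_{n+1}=\dots=w_{2n-2}=0$ in $A$, then $A$ is weakly nilpotent of index $n$.
\end{lemma}

\begin{proof}
Let $d\ge 2n-1$ and assume $w_k=0$ for $n\le k<d$. In each summand $w_i\,w_{d-i}$ of \eqref{eq:rec}, the larger of $i$ and $d-i$ is at least $n$ and less than $d$. Hence $w_d=0$.
\end{proof}

This argument just fails for $d=2n-2$. If $w_n,\dots,w_{2n-3}$ vanish, one summand of \eqref{eq:rec} survives:
\[
w_{2n-2}(a_1,\dots,a_{2n-2})=w_{n-1}(a_1,\dots,a_{n-1})\,w_{n-1}(a_n,\dots,a_{2n-2}).
\]
The hypothesis says nothing about $w_{n-1}$, so one might expect this term to be nonzero in general. Yet in characteristic zero it is known that $w_3=0$ implies weak nilpotence of index $3$, and that $w_4=w_5=0$ implies $w_6=0$. These are the cases $n=3,4$ of the following conjecture, posed by Dotsenko~\cite{Dotsenko}.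

\begin{quote}
\emph{Let $n\ge 3$ and let the ground field have characteristic zero. The identities $w_n=w_{n+1}=\dots=w_{2n-3}=0$ imply $w_{2n-2}=0$, and hence weak nilpotence of index $n$.}
\end{quote}

We prove the conjecture in the following form.

\begin{theorem}\label{thm:main}
Let $n\ge3$ and let $A$ be an abelian group with a biadditive product. If $w_n=w_{n+1}=\dots=w_{2n-3}=0$ holds in $A$, then $(n-1)\,w_{2n-2}=0$ holds in $A$. Consequently, if $A$ is an algebra over a field whose characteristic does not divide $n-1$ (in particular, of characteristic zero), then $w_{2n-2}=0$ and $A$ is weakly nilpotent of index $n$.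
\end{theorem}

Section~\ref{sec:three} treats $n=3$ by hand. The statistic that appears there, the number of cherries of a tree, is studied in Section~\ref{sec:cherries}, and Section~\ref{sec:proof} proves the theorem. Section~\ref{sec:rary} extends it to $r$-ary products (Theorem~\ref{thm:rary}), and Section~\ref{sec:sharp} contains the examples that limit both theorems.

\section{The case $n=3$}\label{sec:three}

An identity of degree $m$ yields identities of degree $m+1$ in two ways: one multiplies it on the left or on the right by a new letter, or one substitutes a product of two letters for one of its arguments. The proof of Lemma~\ref{lem:easy} uses no substitutions. To go further we must compare the two kinds of consequences.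

The operation $w_4(a,b,c,d)$ is the sum of five monomials. Multiplying $w_3$ by a letter produces four of them:
\begin{align*}
a\,w_3(b,c,d)+w_3(a,b,c)\,d&=a((bc)d)+a(b(cd))+((ab)c)d+(a(bc))d\\
&=w_4(a,b,c,d)-(ab)(cd).
\end{align*}
The three substitutions are
\begin{align*}
w_3(ab,c,d)&=((ab)c)d+(ab)(cd),\\
w_3(a,bc,d)&=(a(bc))d+a((bc)d),\\
w_3(a,b,cd)&=(ab)(cd)+a(b(cd)),
\end{align*}
and their sum is $w_4(a,b,c,d)+(ab)(cd)$. Adding the two results, we obtain in every algebra
\[
2\,w_4(a,b,c,d)=a\,w_3(b,c,d)+w_3(a,b,c)\,d+w_3(ab,c,d)+w_3(a,bc,d)+w_3(a,b,cd),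
\]
which is Theorem~\ref{thm:main} for $n=3$. The factor $2$ is needed: in $\mathbb F_2$ with its usual product, $w_3=2abc=0$ while $w_4=5abcd\ne0$.

The monomial $(ab)(cd)$ occurs twice among the substitutions because it contains two products of single letters, $ab$ and $cd$; each of the other four monomials contains one such product and occurs once. The monomials obtained by multiplication are exactly those with one such product. So the coefficient of a monomial in either sum depends only on the number of products of two single letters that it contains. This persists in all degrees.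

\section{Trees, cherries and matchings}\label{sec:cherries}

Throughout this section $A$ is an arbitrary abelian group with a biadditive product; no identity is assumed.

A \emph{planar binary tree} is either a single leaf or an ordered pair $T=(T',T'')$ of planar binary trees, joined at a new internal vertex, the root of $T$. The leaves are numbered $1,\dots,m$ from left to right. A tree with $m$ leaves defines an operation on $A$: a leaf is the identity map, and if $T'$ has $i$ leaves then $(T',T'')(a_1,\dots,a_m)=T'(a_1,\dots,a_i)\,T''(a_{i+1},\dots,a_m)$. By \eqref{eq:rec} and induction, $w_m=\sum_T T$, the sum over all trees with $m$ leaves.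

A \emph{cherry} of $T$ is an internal vertex both of whose children are leaves. We record it as the pair $\{i,i+1\}$ of these leaves; it corresponds to the product $a_ia_{i+1}$ of two single letters in the monomial. Let $C(T)$ be the set of cherries of $T$ and $c(T)=|C(T)|$. Distinct cherries have disjoint pairs of leaves, so $c(T)\le m/2$. Put
\[
s_{m,c}=\sum_{c(T)=c}T\qquad(T\text{ with }m\text{ leaves}),\qquad\text{so that}\qquad w_m=\sum_{c}s_{m,c}.
\]

Next we organize the substitutions. Since the hypothesis of Theorem~\ref{thm:main} involves several degrees, we allow several arguments to be replaced by products at once. A \emph{matching} $M$ of $\{1,\dots,m\}$ is a set, possibly empty, of pairwise disjoint pairs $\{i,i+1\}$. It cuts $\{1,\dots,m\}$ into $m-|M|$ consecutive \emph{blocks}: the pairs of $M$ and the remaining singletons. For $a=(a_1,\dots,a_m)$ let $a/M$ be the sequence of length $m-|M|$ obtained by replacing $a_i,a_{i+1}$ with the single entry $a_ia_{i+1}$ for every $\{i,i+1\}\in M$. Put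
\[
p_{m,j}(a_1,\dots,a_m)=\sum_{|M|=j}w_{m-j}(a/M).
\]
Then $p_{m,0}=w_m$, the sum is empty for $j>m/2$, and
\begin{equation}\label{eq:kill}
w_{m-j}=0\ \text{ in }A\quad\Longrightarrow\quad p_{m,j}=0\ \text{ in }A.
\end{equation}
In Section~\ref{sec:three} we found $s_{4,2}=(ab)(cd)$ and $p_{4,1}=w_4+s_{4,2}=s_{4,1}+2s_{4,2}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (0,0)--(2,2)--(4,0) (0.5,0.5)--(1,0) (1,1)--(2,0) (3.5,0.5)--(3,0);
\fill (0.5,0.5) circle (2.5pt) (3.5,0.5) circle (2.5pt);
\node[below] at (0,0) {$a_1$}; \node[below] at (1,0) {$a_2$}; \node[below] at (2,0) {$a_3$};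
\node[below] at (3,0) {$a_4$}; \node[below] at (4,0) {$a_5$};
\draw[<->] (4.7,0.9)--(5.9,0.9);
\draw (6.5,0)--(8,1.5)--(9.5,0) (7,0.5)--(7.5,0) (7.5,1)--(8.5,0);
\node[below] at (6.5,0) {$a_1$}; \node[below] at (7.5,0) {$a_2$}; \node[below] at (8.5,0) {$a_3$};
\node[below] at (9.5,0) {$a_4a_5$};
\end{tikzpicture}
\caption{Left: the tree of the monomial $((a_1a_2)a_3)(a_4a_5)$, with its two cherries marked. Right: the tree obtained by pruning the cherry $\{4,5\}$; evaluated on $(a_1,a_2,a_3,a_4a_5)$, it gives the same monomial.}
\label{fig:prune}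
\end{figure}

\begin{lemma}[substitutions]\label{lem:binom}
For all $m\ge1$ and $j\ge0$,
\[
p_{m,j}=\sum_{c}\binom{c}{j}\,s_{m,c}.
\]
\end{lemma}

\begin{proof}
Fix a matching $M$ with $|M|=j$. The leaves of a tree $T_0$ with $m-j$ leaves correspond, in order, to the blocks of $M$. Replace each leaf that corresponds to a pair of $M$ by a cherry. The result is a tree $T$ with $m$ leaves such that $M\subseteq C(T)$ and $T(a)=T_0(a/M)$. Conversely, from a tree $T$ with $m$ leaves and $M\subseteq C(T)$ one recovers $T_0$ by replacing each cherry in $M$ with a leaf (Figure~\ref{fig:prune}). The two constructions are mutually inverse, so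
\[
w_{m-j}(a/M)=\sum_{T_0}T_0(a/M)=\sum_{T:\ C(T)\supseteq M}T(a).
\]
Now sum over all $M$ with $|M|=j$. Every subset of $C(T)$ is a matching, so $T$ is counted once for each $j$-element subset of $C(T)$, that is, $\binom{c(T)}{j}$ times.
\end{proof}

The second lemma describes the one sum $s_{m,c}$ that arises from the previous degree by multiplication with a letter.

\begin{lemma}[multiplications]\label{lem:comb}
For $m\ge2$ we have $s_{m,0}=0$. For $m\ge3$,
\[
s_{m,1}(a_1,\dots,a_m)=a_1\,s_{m-1,1}(a_2,\dots,a_m)+s_{m-1,1}(a_1,\dots,a_{m-1})\,a_m .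
\]
\end{lemma}

\begin{proof}
Let $T=(T',T'')$ have $m$ leaves. If $m=2$, the root is a cherry and $c(T)=1$. If $m\ge3$, the root is not a cherry, so $c(T)=c(T')+c(T'')$, and at least one of $T',T''$ has two or more leaves. By induction, every tree with at least two leaves has a cherry; thus $s_{m,0}$ is an empty sum. It follows that for $m\ge3$ we have $c(T)=1$ exactly when one of $T',T''$ is a leaf and the other, with $m-1$ leaves, has one cherry. The two cases are disjoint and give the two terms.
\end{proof}

\begin{example}[$n=4$]\label{ex:four}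
Assume $w_4=w_5=0$. In degree $5$ a tree has one or two cherries, and \eqref{eq:kill} and Lemma~\ref{lem:binom} give
\[
0=p_{5,0}=s_{5,1}+s_{5,2},\qquad 0=p_{5,1}=s_{5,1}+2s_{5,2}.
\]
Hence $s_{5,2}=0$ and $s_{5,1}=0$. In degree $6$ there are three unknowns, and the substitutions give only two relations:
\[
0=p_{6,1}=s_{6,1}+2s_{6,2}+3s_{6,3},\qquad 0=p_{6,2}=s_{6,2}+3s_{6,3}.
\]
The missing relation is $s_{6,1}=0$, which follows from $s_{5,1}=0$ by Lemma~\ref{lem:comb}. Then $s_{6,2}=-3s_{6,3}$, the first relation becomes $-3s_{6,3}=0$, and $w_6=s_{6,2}+s_{6,3}=-2s_{6,3}$. Therefore $3w_6=0$.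
\end{example}

For general $n$ we do not solve the whole linear system. We have information about $s_{m,0}$ and $s_{m,1}$ only, and it is enough to express these two through the $p_{m,j}$.

\begin{lemma}\label{lem:invert}
For $m\ge2$,
\begin{align}
\sum_{j\ge0}(-1)^j\,p_{m,j}&=0,\label{eq:F}\\
\sum_{j\ge1}(-1)^{j-1}\,j\,p_{m,j}&=s_{m,1}.\label{eq:U}
\end{align}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:binom}, the coefficient of $s_{m,c}$ on the left of \eqref{eq:F} is $\sum_j(-1)^j\binom cj$, the value of $(1+t)^c$ at $t=-1$. It is $1$ for $c=0$ and $0$ otherwise, and $s_{m,0}=0$ by Lemma~\ref{lem:comb}. On the left of \eqref{eq:U} the coefficient is $\sum_j j(-1)^{j-1}\binom cj$, the derivative of $(1+t)^c$ at $t=-1$. It is $1$ for $c=1$ and $0$ otherwise.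
\end{proof}

\begin{remark}
Identity \eqref{eq:F} refines a fact about power series. In $\mathbb Q[[x]]$ put $f(x)=\sum_m w_m(x,\dots,x)$. The recursion \eqref{eq:rec} says $f=x+f^2$, so $f$ is the compositional inverse of $x-x^2$. A block of a matching contributes $x$ or $x^2$, so $\sum_{m,j}t^j\,p_{m,j}(x,\dots,x)=f(x+tx^2)$, and \eqref{eq:F} becomes $f(x-x^2)=x$.
\end{remark}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

Put $N=n-1\ge2$. The hypothesis reads
\begin{equation}\label{eq:hyp}
w_k=0\qquad\text{for }N+1\le k\le 2N-1,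
\end{equation}
and we must show $N\,w_{2N}=0$. As in Example~\ref{ex:four}, we show that $s_{2N-1,1}=0$, pass to degree $2N$ by multiplication, and compare with the substitutions there. The degrees $2N-1$ and $2N$ are so large that a matching can bring the number of arguments down to $N$, just outside the range \eqref{eq:hyp}, only by being as large as possible, and never below $N$.

\emph{Degree $2N-1$.} A matching of $\{1,\dots,2N-1\}$ has $j\le N-1$ pairs. For $0\le j\le N-2$ we have $N+1\le 2N-1-j\le 2N-1$, so $p_{2N-1,j}=0$ by \eqref{eq:kill} and \eqref{eq:hyp}. Only $P=p_{2N-1,N-1}$ remains. Since $2N-1\ge2$, Lemma~\ref{lem:invert} applies and gives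
\[
(-1)^{N-1}P=0,\qquad (-1)^{N-2}(N-1)\,P=s_{2N-1,1}.
\]
Hence $P=0$, and the identity $s_{2N-1,1}=0$ holds in $A$.

\emph{Degree $2N$.} Since $2N\ge3$, Lemma~\ref{lem:comb} gives $s_{2N,1}=0$. A matching of $\{1,\dots,2N\}$ has $j\le N$ pairs. For $1\le j\le N-1$ we have $N+1\le 2N-j\le 2N-1$, so $p_{2N,j}=0$. There remain $p_{2N,0}=w_{2N}$ and $Q=p_{2N,N}$. Lemma~\ref{lem:invert} gives
\[
w_{2N}+(-1)^NQ=0,\qquad (-1)^{N-1}N\,Q=s_{2N,1}=0 .
\]
Therefore $N\,w_{2N}=(-1)^{N-1}N\,Q=0$, that is, $(n-1)\,w_{2n-2}=0$.

If $A$ is an algebra over a field in which $n-1\neq0$, then $w_{2n-2}=0$, and Lemma~\ref{lem:easy} shows that $A$ is weakly nilpotent of index $n$. \hfill$\square$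

\begin{remark}
The only matching with $N$ pairs is $\{1,2\},\{3,4\},\dots,\{2N-1,2N\}$, so the proof shows that under \eqref{eq:hyp}
\[
w_{2N}(a_1,\dots,a_{2N})=(-1)^{N-1}\,w_N(a_1a_2,\,a_3a_4,\,\dots,\,a_{2N-1}a_{2N}),
\]
and the constant $N$ is the number of pairs in this matching. The assumption $n\ge3$ enters through the inequalities $2N-1\ge2$ and $2N\ge3$. For $n=2$ the hypothesis is empty and the conclusion $w_2=0$ is false. The characteristic matters only in the final division by $n-1$.
\end{remark}

\section{Products of arity $r$}\label{sec:rary}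

Let $r\ge2$ and let $A$ be an abelian group with an operation $\mu\colon A^r\to A$ that is additive in each argument. A \emph{planar $r$-ary tree} is a leaf or an ordered $r$-tuple $T=(T_1,\dots,T_r)$ of planar $r$-ary trees joined at a root. Its \emph{weight} is the number of internal vertices. Passing from $T_1,\dots,T_r$ to $T$ adds one vertex and no leaves, so by induction a tree of weight $k$ has $(r-1)k+1$ leaves. It defines an operation of that arity, with $\mu$ applied at every internal vertex and the arguments in their natural order. Let $w^{(k)}$ be the sum of all trees of weight $k$. Equivalently,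
\begin{equation}\label{eq:recr}
w^{(0)}=\mathrm{id},\qquad w^{(k)}=\sum_{k_1+\dots+k_r=k-1}\mu\bigl(w^{(k_1)},\dots,w^{(k_r)}\bigr).
\end{equation}
For $r=2$ we have $w^{(k)}=w_{k+1}$.

Suppose that $w^{(k)}$ vanishes from weight $K$ up to some weight. A summand of \eqref{eq:recr} can survive only if all $k_i\le K-1$, which forces $k\le r(K-1)+1$. So $D=r(K-1)+1$ is the last weight that the recursion does not kill, and in weight $D$ the single summand $\mu(w^{(K-1)},\dots,w^{(K-1)})$ is left. As in the binary case, this last weight comes for free up to torsion.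

\begin{theorem}\label{thm:rary}
Let $K\ge2$, let $N=(r-1)(K-1)+1$ be the arity of $w^{(K-1)}$, and let $D=r(K-1)+1$. If $w^{(k)}=0$ in $A$ for $K\le k\le D-1$, then $N\,w^{(D)}=0$. If moreover $A$ has no $N$-torsion, then $w^{(k)}=0$ for all $k\ge K$.
\end{theorem}

For $r=2$ and $K=n-1$ we have $N=n-1$, $D=2n-3$, and this is Theorem~\ref{thm:main}.

Fix a weight $d$ and put $\ell=(r-1)d+1$. A \emph{cherry} of an $r$-ary tree is an internal vertex all of whose children are leaves, recorded as an interval of $r$ consecutive indices, and $s^{(d)}_c$ is the sum of the trees of weight $d$ with exactly $c$ cherries. A \emph{matching} $M$ is now a set of pairwise disjoint intervals of $r$ consecutive indices in $\{1,\dots,\ell\}$, and $a/M$ is obtained from $a=(a_1,\dots,a_\ell)$ by replacing the entries of each interval of $M$ with their $\mu$-product. If $|M|=j$, the number of blocks is $\ell-(r-1)j=(r-1)(d-j)+1$, the arity of $w^{(d-j)}$, and we put $p^{(d)}_j(a)=\sum_{|M|=j}w^{(d-j)}(a/M)$.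

\begin{lemma}\label{lem:rary}
For $d\ge1$,
\[
\sum_{j\ge0}(-1)^j\,p^{(d)}_j=0,\qquad \sum_{j\ge1}(-1)^{j-1}\,j\,p^{(d)}_j=s^{(d)}_1 .
\]
For $d\ge2$,
\[
s^{(d)}_1(a_1,\dots,a_\ell)=\sum_{i=1}^{r}\mu\bigl(a_1,\dots,a_{i-1},\ s^{(d-1)}_1(a_i,\dots,a_{i+\ell-r}),\ a_{i+\ell-r+1},\dots,a_\ell\bigr).
\]
\end{lemma}

\begin{proof}
Let $T=(T_1,\dots,T_r)$ have weight $d$. If $d=1$, the root is a cherry. If $d\ge2$, some $T_i$ has positive weight, so the root is not a cherry and $c(T)=\sum_ic(T_i)$. By induction every tree of positive weight has a cherry, so $s^{(d)}_0=0$ for $d\ge1$. For $d\ge2$ it follows that $c(T)=1$ exactly when a single $T_i$ has positive weight, necessarily $d-1$, and $c(T_i)=1$. This is the last formula.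

For a matching $M$ with $|M|=j$, replacing by cherries the leaves that correspond to the intervals of $M$ is a bijection from the trees $T_0$ of weight $d-j$ onto the trees $T$ of weight $d$ whose set of cherries contains $M$. Its inverse prunes these cherries, and $T(a)=T_0(a/M)$. Summing over $M$ gives $p^{(d)}_j=\sum_c\binom cj s^{(d)}_c$, and the first two formulas follow from the value and the derivative of $(1+t)^c$ at $t=-1$, as in Lemma~\ref{lem:invert}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:rary}]
We determine which $p^{(d)}_j$ can be nonzero for $d=D-1$ and $d=D$. Write $k=d-j$. The intervals of a matching are among its blocks, so a matching with $j$ intervals exists only if $j\le(r-1)k+1$, that is,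
\begin{equation}\label{eq:blocks}
d=k+j\le rk+1 .
\end{equation}
For $d\ge D-1=r(K-1)$ this gives $k\ge K-1-\frac1r$, hence $k\ge K-1$ because $r\ge2$. The hypothesis kills $p^{(d)}_j$ when $K\le k\le D-1$. So for $d\in\{D-1,D\}$ only $k=K-1$ and $k=D$ remain.

\emph{Weight $D-1$.} Here $k\le D-1$, so $k=K-1$ and $j=(r-1)(K-1)=N-1$. With $P=p^{(D-1)}_{N-1}$, Lemma~\ref{lem:rary} gives $(-1)^{N-1}P=0$ and $(-1)^{N-2}(N-1)P=s^{(D-1)}_1$. Hence $s^{(D-1)}_1=0$. We used $D-1\ge1$, which holds because $K\ge2$.

\emph{Weight $D$.} The last formula of Lemma~\ref{lem:rary} gives $s^{(D)}_1=0$. The case $k=D$ is $j=0$, with $p^{(D)}_0=w^{(D)}$, and the case $k=K-1$ is $j=D-K+1=N$. With $Q=p^{(D)}_N$ we obtain $w^{(D)}+(-1)^NQ=0$ and $(-1)^{N-1}NQ=0$. Therefore $N\,w^{(D)}=0$.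

\emph{Higher weights.} If $Na=0$ implies $a=0$ in $A$, then $w^{(k)}=0$ for $K\le k\le D$. Let $k>D$. In each summand of \eqref{eq:recr} we have $\sum_ik_i=k-1>r(K-1)$, so some $k_i$ satisfies $K\le k_i<k$. By induction on $k$, $w^{(k)}=0$.
\end{proof}

\section{Limits of the theorems}\label{sec:sharp}

\subsection*{The torsion condition}

For the ordinary product of $r$ elements of a field of characteristic $p$, the operation $w^{(k)}$ is the product of the arguments times the number $\gamma_k$ of planar $r$-ary trees of weight $k$. A counterexample of this kind needs a long run of numbers $\gamma_k$ divisible by $p$. When $r$ is a power of $p$, the Frobenius map provides such runs.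

\begin{proposition}\label{prop:torsion}
Let $q\ge 2$ be a power of a prime $p$, let $h\ge1$, and take $r=q$ and $K=1+\frac{q^h-1}{q-1}$ in Theorem~\ref{thm:rary}, so that $N=q^h$ and $D=\frac{q^{h+1}-1}{q-1}$. For $A=\mathbb F_p$ with $\mu(a_1,\dots,a_q)=a_1\cdots a_q$ we have $w^{(k)}=0$ for $K\le k\le D-1$, but $w^{(D)}\ne0$.
\end{proposition}

\begin{proof}
The values of $N$ and $D$ come from $N=(q^h-1)+1$ and $D=q(1+q+\dots+q^{h-1})+1$. We have $w^{(k)}=0$ in $A$ if and only if $p$ divides $\gamma_k$. Put $f=\sum_k\gamma_k\,x^{(q-1)k+1}\in x\mathbb F_p[[x]]$. By \eqref{eq:recr}, $\gamma_0=1$ and $\gamma_k=\sum\gamma_{k_1}\cdots\gamma_{k_q}$ over $k_1+\dots+k_q=k-1$; for such $k_i$ the exponents $(q-1)k_i+1$ add up to $(q-1)k+1$. Hence $f=x+f^q$. The map $u\mapsto u^q$ is a ring endomorphism of $\mathbb F_p[[x]]$ that sends $u(x)$ to $u(x^q)$. So $g=\sum_{i\ge0}x^{q^i}$ satisfies $g=x+g^q$, and $f-g=(f-g)^q$. If $f-g$ were nonzero, of order $\nu\ge1$ in $x$, we would have $\nu=q\nu$. Thus $f=g$, and $\gamma_k\not\equiv0\pmod p$ exactly when $k=\frac{q^i-1}{q-1}$ for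 some $i\ge0$. The numbers $K-1$ and $D$ are the consecutive values of this sequence for $i=h$ and $i=h+1$.
\end{proof}

For $q=2$ the proof shows that $w_m\ne0$ in $\mathbb F_2$ exactly when $m$ is a power of $2$. Thus for every $n=2^h+1$ with $h\ge1$ the statement of the conjecture fails in characteristic $2$: the range $n,\dots,2n-3$ lies strictly between $2^h$ and $2n-2=2^{h+1}$.

\subsection*{The range of the hypothesis}

One may ask whether the last identity $w_{2n-3}=0$ in Theorem~\ref{thm:main} is itself a consequence of the preceding ones. For the two smallest values of $n$ it is not.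

\begin{proposition}\label{prop:range}
Let $n=3$ or $n=4$. Over a field of characteristic zero, the identities $w_k=0$ for $n\le k\le 2n-4$ do not imply $w_{2n-3}=0$.
\end{proposition}

\begin{proof}
For $n=3$ the list of identities is empty, and $w_3\neq0$ already in the ground field, where $w_3(1,1,1)=2$.

For $n=4$ we need an algebra with $w_4=0$ and $w_5\ne0$. We look for a commutative algebra with basis $e_1,\dots,e_5$, graded by $\deg e_i=i$, in which $e_ie_j=0$ for $i+j>5$ and
\[
e_1e_1=e_2,\quad e_1e_2=e_3,\quad e_1e_3=e_4,\quad e_1e_4=e_5,\quad e_2e_2=\alpha e_4,\quad e_2e_3=\beta e_5 .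
\]
By multilinearity it suffices to test $w_4$ on basis elements, and by the grading only arguments of total degree $4$ or $5$ matter: four copies of $e_1$, or three copies of $e_1$ and one $e_2$. In a commutative algebra $w_m(a_1,\dots,a_m)=w_m(a_m,\dots,a_1)$, by \eqref{eq:rec} and induction, so $e_2$ may be assumed to stand in the first or second place. We have
\[
w_3(e_1,e_1,e_1)=2e_3,\qquad w_3(e_2,e_1,e_1)=(1+\alpha)e_4,\qquad w_3(e_1,e_2,e_1)=2e_4,
\]
and $w_4(a,b,c,d)=a\,w_3(b,c,d)+(ab)(cd)+w_3(a,b,c)\,d$ gives
\begin{align*}
w_4(e_1,e_1,e_1,e_1)&=e_1\cdot2e_3+e_2e_2+2e_3\cdot e_1=(4+\alpha)\,e_4,\\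
w_4(e_2,e_1,e_1,e_1)&=e_2\cdot2e_3+e_3e_2+(1+\alpha)e_4e_1=(3\beta+1+\alpha)\,e_5,\\
w_4(e_1,e_2,e_1,e_1)&=(1+\alpha)e_1e_4+e_3e_2+2e_4e_1=(\beta+3+\alpha)\,e_5 .
\end{align*}
All three vanish for $\alpha=-4$, $\beta=1$. In this algebra $w_4=0$, while
\[
w_5(e_1,\dots,e_1)=e_2\cdot2e_3+2e_3\cdot e_2=4e_5\ne0. \qedhere
\]
\end{proof}

We do not claim that the range in Theorem~\ref{thm:main} is optimal for $n\ge5$, nor that the constant $n-1$ is optimal for every $n$.

\begin{thebibliography}{1}

\bibitem{Dotsenko}
Vladimir Dotsenko, \emph{Nilpotence, weak nilpotence, and the nil property in the nonassociative world: computations and conjectures}, arXiv:2306.11362 (2023).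

\end{thebibliography}
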